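\title{Cross-union families: a counterexample, and the exact bound for three families}

\begin{abstract}
Families $\mathcal F_0,\dots,\mathcal F_s$ of $k$-element subsets of $[n]$ are cross-union if no choice of one set from each family covers $[n]$. For $n=ks+\ell$ with $0<\ell<k$ there are two natural ways to build non-empty cross-union families of large total size, and one may ask whether the better of the two is always optimal. We show that the answer is no. An explicit counterexample has $(k,s,\ell)=(7,2,6)$, and for every $s\ge2$ the bound fails whenever $\ell^2>2s^2k\ln(s(s+1)k)$; for $s=1$ it always holds. For $s=2$, $\ell\ge\varepsilon k$ and $k$ large we determine the maximum total size exactly. The answer depends on the parity of $k-\ell$.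
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $k\ge2$ and $s\ge1$ be integers, let $[n]=\{1,\dots,n\}$, and let $\binom{[n]}{k}$ be the collection of all $k$-element subsets ($k$-sets) of $[n]$. Families $\mathcal F_0,\dots,\mathcal F_s\subset\binom{[n]}k$ are \emph{cross-union} if there is no choice of $F_0\in\mathcal F_0,\dots,F_s\in\mathcal F_s$ with $F_0\cup\dots\cup F_s=[n]$. How large can $\sum_i|\mathcal F_i|$ be?

The condition is void when $n>(s+1)k$. We take
\[
n=ks+\ell,\qquad 0<\ell<k .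
\]
Then $s$ sets never cover $[n]$, while $s+1$ sets can, with $(s+1)k-n=k-\ell$ points to spare. Call $(s+1)k-|F_0\cup\dots\cup F_s|$ the \emph{overlap} of the sets. They fail to cover $[n]$ exactly when their overlap is at least
\[
t:=k-\ell+1\ge2 ,
\]
so cross-union families are families that force an overlap of $t$.

Write $N=\binom nk$. If $\mathcal F_0$ is empty and the other families are complete, the total is $sN$, and Lemma~\ref{lem:circle} shows that no cross-union families exceed this value. The problem therefore concerns non-empty families, and the quantity to minimize is the \emph{deficit} $sN-\sum_i|\mathcal F_i|$. Two constructions come to mind.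

\emph{All sets avoid one point.} Take $\mathcal F_0=\dots=\mathcal F_s=\binom{[n-1]}k$. Since $(s+1)(n-k)=sn-(k-\ell)$, the total is
\[
\mathrm I:=(s+1)\binom{n-1}k=(s+1)\frac{n-k}nN=sN-\frac{k-\ell}nN .
\]

\emph{One family is a single set.} This stays close to the trivial example. Take $\mathcal F_0=\{[k]\}$, let $\mathcal F_1$ consist of the sets that meet $[k]$ in at least $t$ points, and let $\mathcal F_2,\dots,\mathcal F_s$ be complete. The sets $F_0$ and $F_1$ alone produce the overlap $t$. Put
\[
h(j):=\binom kj\binom{n-k}{k-j},\qquad H(v):=\sum_{j<v}h(j);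
\]
thus $h(j)$ is the number of $k$-sets that meet a given $k$-set in exactly $j$ points. The total is
\[
\mathrm{II}:=1+sN-H(t).
\]

For $s=1$ a theorem of Hilton and Milner shows that $\mathrm{II}$ is the maximum (Section~\ref{sec:range}). It is natural to guess that in general the better of the two constructions is optimal. This is the question posed by Cambie, Kim, Liu and Tran~\cite{CKLT}: do all non-empty cross-union families $\mathcal F_0,\dots,\mathcal F_s\subset\binom{[n]}k$ satisfy
\begin{equation}\label{eq:question}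
\sum_{i=0}^{s}|\mathcal F_i|\le\max\Big\{(s+1)\binom{n-1}{k},\ 1+s\binom nk-\sum_{i=0}^{k-\ell}\binom ki\binom{n-k}{k-i}\Big\}\ ?
\end{equation}
The two terms on the right are $\mathrm I$ and $\mathrm{II}$. The answer is no.

\begin{theorem}\label{thm:counter}
For $k=7$, $s=2$, $\ell=6$, $n=20$ there are non-empty cross-union families with $\sum_i|\mathcal F_i|=151609$, while $\max\{\mathrm I,\mathrm{II}\}=151164$.
\end{theorem}

\begin{theorem}\label{thm:range}
If $s\ge2$, $1\le\ell\le k-1$ and $\ell^2>2s^2k\ln(s(s+1)k)$, then there are non-empty cross-union families that violate \eqref{eq:question}. For $s=1$ the inequality \eqref{eq:question} always holds. Hence, for given $s$, it holds for all $k$ and $\ell$ if and only if $s=1$.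
\end{theorem}

\begin{theorem}\label{thm:exact}
For every $\varepsilon\in(0,1)$ there is $k_0(\varepsilon)$ with the following property. Let $k\ge k_0$, $\varepsilon k\le\ell\le k-1$, $n=2k+\ell$ and $m=\lfloor(k-\ell)/2\rfloor$. The maximum of $|\mathcal F_0|+|\mathcal F_1|+|\mathcal F_2|$ over non-empty cross-union families in $\binom{[n]}k$ is
\begin{align*}
1+2\binom nk-2\sum_{j\le m}\binom kj\binom{k+\ell}{k-j}&\qquad\text{if $k-\ell$ is odd},\\
k+1+2\binom nk-2\sum_{j\le m}\binom{k+1}j\binom{k+\ell-1}{k-j}&\qquad\text{if $k-\ell$ is even}.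
\end{align*}
\end{theorem}

Theorems~\ref{thm:counter} and~\ref{thm:range} rest on one observation: the second construction makes a single family pay for the whole overlap $t$, and it is cheaper to share this cost among $\mathcal F_1,\dots,\mathcal F_s$. Theorem~\ref{thm:exact} says that for three families the shared construction, slightly enlarged when $k-\ell$ is even, is optimal; its proof occupies Sections~\ref{sec:layers}--\ref{sec:upper}.

Throughout, $\mathcal M_i=\binom{[n]}k\setminus\mathcal F_i$ is the family of sets \emph{missing} from $\mathcal F_i$, and $f_i=|\mathcal F_i|/N$, $\mu_i=|\mathcal M_i|/N=1-f_i$.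

\section{Threshold families and the counterexample}\label{sec:threshold}

All constructions in this paper are instances of one lemma.

\begin{lemma}\label{lem:threshold}
Let $k\le\tau\le n-1$, and let $v_1,\dots,v_s\in\{0,\dots,k\}$ satisfy $v_1+\dots+v_s\ge\tau-\ell+1$. Then
\[
\mathcal F_0=\binom{[\tau]}k,\qquad \mathcal F_i=\Big\{F\in\binom{[n]}k:|F\cap[\tau]|\ge v_i\Big\}\quad(1\le i\le s)
\]
are non-empty cross-union families.
\end{lemma}

\begin{proof}
Every family contains $[k]$. A set of $\mathcal F_0$ has no point outside $[\tau]$, and a set of $\mathcal F_i$ has at most $k-v_i$ such points. So at most $sk-(\tau-\ell+1)=n-\tau-1$ of the $n-\tau$ points outside $[\tau]$ are covered.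
\end{proof}

We denote this system by $\mathcal T(\tau;v_1,\dots,v_s)$. The construction behind $\mathrm I$ is $\mathcal T(n-1;k,\dots,k)$, and the one behind $\mathrm{II}$ is $\mathcal T(k;t,0,\dots,0)$. For $\tau=k$ the lemma allows any thresholds with sum $t$, and the deficit is
\begin{equation}\label{eq:deficit}
H(v_1)+\dots+H(v_s)-1 .
\end{equation}
The number $H(v)/N$ is the probability that a random $k$-set meets $[k]$ in fewer than $v$ points. Below the mean such a tail grows quickly with $v$, so several short tails cost less than one long tail.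

The smallest case is $s=2$, $t=2$, that is, $\ell=k-1$ and $n=3k-1$. Here $h(0)=\binom{2k-1}k$ and $h(1)=k\binom{2k-1}{k-1}=kh(0)$, and the three candidates have the deficits
\begin{equation}\label{eq:three}
\mathcal T(n-1;k,k):\ \frac Nn,\qquad \mathcal T(k;2,0):\ (k+1)h(0)-1,\qquad \mathcal T(k;1,1):\ 2h(0)-1 .
\end{equation}
The third always beats the second. It also beats the first once $k$ is large, because $h(0)/N$, the probability that a random $k$-set avoids $[k]$, is at most $(1-k/n)^k<(2/3)^k$. For $k=6$ this has not yet happened: $2\binom{11}6-1=923$ exceeds $\frac1{17}\binom{17}6=728$. For $k=7$ it has.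

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Take $\mathcal T(7;1,1)$: the family $\mathcal F_0$ is $\{[7]\}$, and $\mathcal F_1=\mathcal F_2$ consists of the $7$-subsets of $[20]$ that meet $[7]$. Here $N=\binom{20}7=77520$ and $h(0)=\binom{13}7=1716$, so the deficits in \eqref{eq:three} are $3876$, $13727$ and $3431$. Subtracting them from $2N=155040$ gives $\mathrm I=151164$, $\mathrm{II}=141313$ and $\sum_i|\mathcal F_i|=151609$.
\end{proof}

\section{The range of failure}\label{sec:range}

We need two known results. Let $X$ be the number of points of a fixed set in a uniformly random $k$-subset of $[n]$. Hoeffding's inequality~\cite{Hoeffding}, which is valid for sampling without replacement, states that for $u\ge0$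
\begin{equation}\label{eq:hoeffding}
\mathbb P(X\le\mathbb EX-u)\le\exp(-2u^2/k),\qquad \mathbb P(X\ge\mathbb EX+u)\le\exp(-2u^2/k).
\end{equation}
Families $\mathcal A,\mathcal B$ are \emph{cross-intersecting} if $A\cap B\ne\emptyset$ for all $A\in\mathcal A$, $B\in\mathcal B$. Hilton and Milner~\cite{HM} proved that non-empty cross-intersecting $\mathcal A,\mathcal B\subset\binom{[n]}\ell$ with $n\ge2\ell$ satisfy
\begin{equation}\label{eq:HM}
|\mathcal A|+|\mathcal B|\le\binom n\ell-\binom{n-\ell}\ell+1 .
\end{equation}
We also record, for $s\ge2$ and $0\le j<k$, the ratio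
\begin{equation}\label{eq:ratio}
\frac{h(j+1)}{h(j)}=\frac{k-j}{j+1}\cdot\frac{k-j}{n-2k+j+1};
\end{equation}
all $h(j)$ with $0\le j\le k$ are positive because $n>2k$.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
\emph{Failure for $s\ge2$.} Choose integers $v_1\ge\dots\ge v_s\ge0$ with sum $t$, each equal to $\lfloor t/s\rfloor$ or $\lceil t/s\rceil$, and consider $\mathcal T(k;v_1,\dots,v_s)$. Put $D=\sum_iH(v_i)$. By \eqref{eq:deficit} the deficit is $D-1$, while the deficits of $\mathrm I$ and $\mathrm{II}$ are $\frac{k-\ell}nN\ge\frac Nn$ and $H(t)-1$. It suffices to show that $D<N/n$ and $D<H(t)$.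

Let $X=|F\cap[k]|$ for a uniformly random $k$-set $F$, so that $H(v_i)/N=\mathbb P(X\le v_i-1)$ and $\mathbb EX=k^2/n$. The thresholds satisfy $v_i-1\le\lceil t/s\rceil-1\le(t-1)/s=(k-\ell)/s$, and this value lies below the mean by
\begin{equation}\label{eq:gap}
\frac{k^2}n-\frac{k-\ell}s=\frac{k^2s-(k-\ell)(ks+\ell)}{ns}=\frac{\ell(n-k)}{ns}\ge\frac\ell{2s},
\end{equation}
where the last step uses $n>2k$. By \eqref{eq:hoeffding} and the hypothesis on $\ell$, which is used only here,
\[
\frac DN\le s\exp\Big(-\frac{\ell^2}{2s^2k}\Big)<\frac s{s(s+1)k}<\frac1n .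
\]

It remains to prove $D<H(t)$. The ratio \eqref{eq:ratio} is strictly decreasing in $j$. Let $M$ be the smallest maximizer of $h$. If the ratio were at most $1$ at some $j<M$, all later ratios would be less than $1$ and we would have $h(j)\ge h(M)$. Hence $h$ is strictly increasing on $\{0,\dots,M\}$.

If $t-1\ge M$, the long tail contains the largest of the $k+1$ terms that sum to $N$, and $H(t)\ge h(M)\ge N/(k+1)\ge N/n>D$.

If $t-1<M$, lay the short tails end to end. The map $(i,j)\mapsto v_1+\dots+v_{i-1}+j$ is a bijection from the pairs with $0\le j<v_i$ onto $\{0,\dots,t-1\}$, and the image of $(i,j)$ is at least $j$. Since $h$ is increasing on $\{0,\dots,t-1\}$, this gives $D\le H(t)$ term by term. As $s\ge2$ and $t\ge2$, both $v_1$ and $v_2$ are positive; the pair $(2,0)$ is sent to $v_1\ge1$, and $h(0)<h(v_1)$ makes the inequality strict.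

\emph{The case $s=1$.} Now $n=k+\ell>2\ell$. The complements of $F_0$ and $F_1$ are $\ell$-sets, and $F_0\cup F_1\ne[n]$ if and only if the complements intersect. So \eqref{eq:HM} bounds $|\mathcal F_0|+|\mathcal F_1|$ by $N-\binom k\ell+1$. In $H(t)=\sum_{j\le k-\ell}\binom kj\binom\ell{k-j}$ only the term $j=k-\ell$ is non-zero, and it equals $\binom k\ell$. The bound is therefore $\mathrm{II}$.

\emph{The equivalence.} For fixed $s\ge2$ and $\ell=k-1$, the inequality $(k-1)^2>2s^2k\ln(s(s+1)k)$ holds for all large $k$.
\end{proof}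

\section{Three families: layers around a set of $\mathcal F_0$}\label{sec:layers}

From now on, except in Lemmas~\ref{lem:circle} and~\ref{lem:shift} and in Remark~\ref{rem:four}, we have $s=2$ and $n=2k+\ell$, so that $h(a)=\binom ka\binom{k+\ell}{k-a}$, and $m=\lfloor(k-\ell)/2\rfloor$. For a $k$-set $A$, the \emph{layer} $L_a(A)$ is the family of the $h(a)$ $k$-sets that meet $A$ in exactly $a$ points.

\subsection*{The case $\ell=k-1$ by hand}

Let $n=3k-1$, where Theorem~\ref{thm:exact} claims the maximum $1+2N-2h(0)$. Fix $A\in\mathcal F_0$. Each $B\in L_0(A)$ leaves a set $B^*$ of $k-1$ points outside $A\cup B$, and each of the $k$ sets $B^*\cup\{z\}$, $z\in A$, completes $A$ and $B$ to a cover of $[n]$. As $B$ runs through $L_0(A)$, these groups of $k$ sets partition $L_1(A)$. For each $B$, either $B\in\mathcal M_1$ or its whole group lies in $\mathcal M_2$, and the same holds with the indices exchanged. Each $B$ thus accounts for at least two missing sets, and $\Delta:=|\mathcal M_1|+|\mathcal M_2|-2h(0)$ is non-negative. The count gives more: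
\begin{itemize}
\item each $B\in L_0(A)\cap\mathcal F_1$ forces $k$ missing sets instead of one, so $|L_0(A)\cap\mathcal F_1|\le\Delta/(k-1)$;
\item a group with $j$ members in $\mathcal M_1$ adds $j$ to $\Delta$ if $B\in\mathcal M_2$; otherwise $j=k$ and it adds $k-1$. So $|L_1(A)\cap\mathcal M_1|\le\frac k{k-1}\Delta$.
\end{itemize}
In words: if $\Delta$ is small, $\mathcal F_1$ contains almost nothing of $L_0(A)$ and almost all of $L_1(A)$, for \emph{every} $A\in\mathcal F_0$. Two sets of $\mathcal F_0$ make conflicting demands. Suppose that $A=[k]$ and $A'=[k-1]\cup\{k+1\}$ both lie in $\mathcal F_0$. The $\binom{2k-2}{k-1}$ sets that contain $k$ and avoid $A'$ lie in $L_1(A)\cap L_0(A')$, and each of them is in $\mathcal M_1$ or in $\mathcal F_1$. Hence $\binom{2k-2}{k-1}\le\frac{k+1}{k-1}\Delta\le3\Delta$, and since $h(0)=\frac{2k-1}k\binom{2k-2}{k-1}<2\binom{2k-2}{k-1}$, we get $\Delta>h(0)/6$.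

The total size is $2N-2h(0)+|\mathcal F_0|-\Delta$. So a second set in $\mathcal F_0$ does not pay, \emph{provided} that $|\mathcal F_0|\le h(0)/6$. This proviso is the real difficulty: the system $\mathcal T(n-1;k,k)$ shows that it is false for general cross-union families. It has to be extracted from the assumption that the total is large, and Sections~\ref{sec:circle} and~\ref{sec:expansion} provide the tools.

\subsection*{The general count}

In general, a set of $L_a(A)$ and a set of $L_b(A)$ can complete $A$ to a cover with no waste outside $A$ when $a+b=k-\ell$. The layers $0,\dots,k-\ell$ are thus paired, and the lower layer of a pair is the smaller one. Indeed,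
\begin{equation}\label{eq:pair}
h(k-\ell-a)=\binom k{k-\ell-a}\binom{k+\ell}{\ell+a}=\binom k{\ell+a}\binom{k+\ell}{k-a}\qquad(0\le a\le k-\ell),
\end{equation}
and if $a<(k-\ell)/2$, then $a<a+\ell<k-a$, so $\binom ka<\binom k{a+\ell}$ and $h(a)<h(k-\ell-a)$. The cheapest way to break all covers is to give up the smaller layer of every pair, at the cost
\begin{equation}\label{eq:S}
S:=\sum_{a=0}^{k-\ell}\min\{h(a),h(k-\ell-a)\}=
\begin{cases}2\sum_{a\le m}h(a),&k-\ell=2m+1,\\[2pt] 2\sum_{a<m}h(a)+h(m),&k-\ell=2m.\end{cases}
\end{equation}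
Define the \emph{excess} $\Delta:=|\mathcal M_1|+|\mathcal M_2|-S$, so that
\begin{equation}\label{eq:total}
|\mathcal F_0|+|\mathcal F_1|+|\mathcal F_2|=2N-S+|\mathcal F_0|-\Delta .
\end{equation}
Let $\mu_i^A(a)=|\mathcal M_i\cap L_a(A)|/h(a)$ be the density of $\mathcal M_i$ in the layer $L_a(A)$.

\begin{lemma}\label{lem:layers}
Let $\mathcal F_0,\mathcal F_1,\mathcal F_2$ be cross-union and $A\in\mathcal F_0$.
\begin{enumerate}
\item[(i)] $\mu_1^A(a)+\mu_2^A(k-\ell-a)\ge1$ for $0\le a\le k-\ell$.
\item[(ii)] $\Delta\ge0$.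
\item[(iii)] If $0\le a<b$ and $a+b=k-\ell$, then for $i=1,2$ both $\mu_i^A(b)$ and $1-\mu_i^A(a)$ are at most $\Delta/(h(b)-h(a))$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Split the $k+\ell$ points outside $A$ uniformly at random into parts of sizes $k-a$ and $\ell+a$. Add to the parts independent uniformly random subsets of $A$ of sizes $a$ and $k-\ell-a$. This gives $k$-sets $B_1$ and $B_2$, uniform in $L_a(A)$ and in $L_{k-\ell-a}(A)$, with $A\cup B_1\cup B_2=[n]$. So $B_1\in\mathcal M_1$ or $B_2\in\mathcal M_2$ in every outcome, and the two probabilities sum to at least $1$.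

(ii) Count $\mathcal M_1$ and $\mathcal M_2$ layer by layer and group the paired layers:
\[
\Delta=\sum_{a+b=k-\ell}\Big[h(a)\mu_1^A(a)+h(b)\mu_2^A(b)-\min\{h(a),h(b)\}\Big]+\sum_{a>k-\ell}h(a)\big(\mu_1^A(a)+\mu_2^A(a)\big).
\]
Each bracket is at least $\min\{h(a),h(b)\}\,(\mu_1^A(a)+\mu_2^A(b)-1)\ge0$ by (i). So all terms are non-negative, and each is at most $\Delta$.

(iii) Let $a<b$ and $\{i,i'\}=\{1,2\}$. The bracket that contains $\mu_{i'}^A(a)$ and $\mu_i^A(b)$ equals
\[
h(a)\big(\mu_{i'}^A(a)+\mu_i^A(b)-1\big)+\big(h(b)-h(a)\big)\mu_i^A(b)\ge\big(h(b)-h(a)\big)\mu_i^A(b).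
\]
This bounds $\mu_i^A(b)$, and (i) gives $1-\mu_{i'}^A(a)\le\mu_i^A(b)$. Both choices of $i$ occur.
\end{proof}

\begin{corollary}\label{cor:single}
Let $s=2$ and $1\le\ell\le k-1$. Among cross-union families one of which is a single set, the maximum total size is $1+2N-S$. It is attained by $\mathcal T(k;\lceil t/2\rceil,\lfloor t/2\rfloor)$.
\end{corollary}

\begin{proof}
The upper bound follows from \eqref{eq:total} and $\Delta\ge0$. The thresholds are $(m+1,m+1)$ if $k-\ell=2m+1$ and $(m+1,m)$ if $k-\ell=2m$; in both cases $H(v_1)+H(v_2)=S$ by \eqref{eq:S}, and \eqref{eq:deficit} applies.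
\end{proof}

When $k-\ell=2m$, the middle layer $L_m(A)$ is paired with itself. Part (iii) of the lemma says nothing about it: the missing sets of this layer can be shared between $\mathcal M_1$ and $\mathcal M_2$ at no cost. This freedom makes room for $k$ further sets in $\mathcal F_0$.

\begin{proposition}\label{prop:lower}
Put $c^*=1$ if $k-\ell$ is odd and $c^*=k+1$ if $k-\ell$ is even. The value stated in Theorem~\ref{thm:exact} equals $2N-S+c^*$, and it is attained by $\mathcal T(k;m+1,m+1)$ in the odd case and by $\mathcal T(k+1;m+1,m+1)$ in the even case.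
\end{proposition}

\begin{proof}
The odd case follows from \eqref{eq:S} and Corollary~\ref{cor:single}. Let $k-\ell=2m$. Lemma~\ref{lem:threshold} applies with $\tau=k+1$, because $2(m+1)=(k+1)-\ell+1$. Here $|\mathcal F_0|=k+1$, and $\mathcal M_1=\mathcal M_2$ consists of the sets $B$ with $|B\cap[k+1]|\le m$; there are $\sum_{j\le m}\binom{k+1}j\binom{k+\ell-1}{k-j}$ of them. Count them again: they are the sets with $|B\cap[k]|<m$ and the sets with $|B\cap[k]|=m$ that avoid $k+1$. A set of $L_m([k])$ chooses $k-m$ of the $k+\ell=2(k-m)$ points outside $[k]$, so exactly half of this layer avoids $k+1$. Thus $|\mathcal M_1|=\sum_{a<m}h(a)+\frac12h(m)=S/2$.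
\end{proof}

By \eqref{eq:total}, what is left of Theorem~\ref{thm:exact} is the inequality $|\mathcal F_0|-\Delta\le c^*$. We shall argue by contradiction, with $\mathcal F_0$ the smallest family. If $|\mathcal F_0|-\Delta>c^*$, then $\Delta<|\mathcal F_0|$, so a bound on $|\mathcal F_0|$ is a bound on the excess. It is obtained in two rounds. A circle argument gives $|\mathcal F_0|<3knS$, which makes $f_0$ exponentially small but loses a polynomial factor. An expansion estimate for exponentially small families then improves this to $|\mathcal F_0|\ll S/k$.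

\section{The size of $S$ and a circle inequality}\label{sec:circle}

The assumption $\ell\ge\varepsilon k$ places the index $m$ at a linear distance below the mean of the intersection size, by \eqref{eq:gap}. Consequently $h$ grows geometrically up to $m$ and for a linear stretch beyond it.

\begin{lemma}\label{lem:decay}
Let $\varepsilon k\le\ell\le k-1$, $r=1-\varepsilon/2$ and $a_1=\frac{k-\ell}2+\frac\ell8$. Then $h(a-1)\le r\,h(a)$ for all integers $1\le a\le a_1$. Moreover $S\le\frac4\varepsilon h(m)$ and $S/N\le\frac4\varepsilon r^{\varepsilon k/8-1}$.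
\end{lemma}

\begin{proof}
By \eqref{eq:ratio}, $\frac{h(a-1)}{h(a)}=\frac{a(\ell+a)}{(k-a+1)^2}\le\frac{a(\ell+a)}{(k-a)^2}$, and the last expression is increasing in $a$ on $[0,k)$. With $u=\frac{k+\ell}2\le k$ we have $a_1=u-\frac78\ell$, $\ell+a_1=u+\frac18\ell$ and $k-a_1=u-\frac18\ell$, so its value at $a_1$ is
\[
\frac{(u-\frac78\ell)(u+\frac18\ell)}{(u-\frac18\ell)^2}=1-\frac{\frac12u\ell+\frac18\ell^2}{(u-\frac18\ell)^2}\le1-\frac\ell{2u}\le r .
\]
Since $m\le a_1$, a geometric series gives $S\le2\sum_{a\le m}h(a)\le\frac{2h(m)}{1-r}=\frac4\varepsilon h(m)$. Finally $h(m)\le r^{\lfloor a_1\rfloor-m}h(\lfloor a_1\rfloor)\le r^{\lfloor a_1\rfloor-m}N$, and $\lfloor a_1\rfloor-m\ge\ell/8-1\ge\varepsilon k/8-1$.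
\end{proof}

The deficit equals $N(\sum_j\mu_j-1)$. The next lemma shows that it is non-negative, and that it can be a very small fraction of $N$ only if each family is nearly empty or nearly complete. The proof averages over cyclic orderings of $[n]$. On a circle, $s+1$ arcs of length $k$ cover with slack $k-\ell\ge1$, so one arc can be moved by one step without destroying the cover; this is where $\ell<k$ enters.

\begin{lemma}\label{lem:circle}
Let $s\ge1$ and let $\mathcal F_0,\dots,\mathcal F_s$ be cross-union. Then for each $i$,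
\[
\sum_{j=0}^s\mu_j\ge1+\frac{f_i(1-f_i)}{kn}.
\]
\end{lemma}

\begin{proof}
By symmetry let $i=0$. Place the elements of $[n]$ at the positions $\mathbb Z_n$ in a uniformly random order. The \emph{arc at $y$} is the set of elements at positions $y,\dots,y+k-1$; it is a uniformly random $k$-set. Let $M_j\subset\mathbb Z_n$ be the set of $y$ whose arc belongs to $\mathcal M_j$, so that $\mathbb E|M_j|=n\mu_j$.

Arcs cover the circle if the cyclic gaps between consecutive starting points are at most $k$. For the starting points $y,y+k,\dots,y+sk$ the gaps are $k,\dots,k,\ell$, and for $y+1,y+k,\dots,y+sk$ they are $k-1,k,\dots,k,\ell+1$. Both systems cover, so for every $y$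
\[
\mathbf 1[y\in M_0]+\sum_{j=1}^s\mathbf 1[y+jk\in M_j]\ge1,\qquad \mathbf 1[y+1\in M_0]+\sum_{j=1}^s\mathbf 1[y+jk\in M_j]\ge1 .
\]
Summing either inequality over $y$ gives $\sum_j|M_j|\ge n$. If equality holds, all $2n$ inequalities are equalities; comparing the two for the same $y$ gives $\mathbf 1[y\in M_0]=\mathbf 1[y+1\in M_0]$, so $M_0$ is $\emptyset$ or $\mathbb Z_n$. Hence $\sum_j|M_j|\ge n+1$ whenever the arc at $0$ is in $\mathcal F_0$ and the arc at $1$ is not. These two arcs form a uniformly random ordered pair $(A,A')$ of \emph{adjacent} $k$-sets, that is, with $|A\cap A'|=k-1$. Taking expectations,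
\[
n\sum_j\mu_j\ge n+\theta,\qquad\theta:=\mathbb P(A\in\mathcal F_0,\ A'\notin\mathcal F_0).
\]

It remains to show that $\theta\ge f_0(1-f_0)/k$. Take independent uniformly random $k$-sets $C,C'$ and put $d=|C\setminus C'|\le k$. Order $C\setminus C'$ and $C'\setminus C$ uniformly at random and exchange the elements one pair at a time; this gives a path $C=C_0,C_1,\dots,C_d=C'$ of adjacent sets. The law of the path is invariant under permutations of $[n]$, which act transitively on ordered adjacent pairs and preserve $d$. So, given $d\ge j$, the pair $(C_{j-1},C_j)$ is a uniform adjacent pair, and the event that $d\ge j$, $C_{j-1}\in\mathcal F_0$ and $C_j\notin\mathcal F_0$ has probability at most $\theta$. If $C\in\mathcal F_0$ and $C'\notin\mathcal F_0$, this event occurs for some $j\le k$. Therefore $f_0(1-f_0)\le k\theta$.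
\end{proof}

\section{Small families force many missing sets}\label{sec:expansion}

Each $A\in\mathcal F_0$ forces $\mathcal M_1$ or $\mathcal M_2$ to contain half of a central layer around $A$. We want to conclude that $\mu_1+\mu_2$ is much larger than $f_0$. Let $(A,B)$ be a random pair of $k$-sets with a prescribed intersection size. The Cauchy--Schwarz inequality bounds $\mathbb P(A\in\mathcal F_0,B\in\mathcal M_i)$ by $f_0^{1/2}\mu_i^{1/2}$, which shows only that $\mu_i$ is at least of the order of $f_0$. If the exponent $1/2$ can be replaced by $1/p$ with $p<2$, we gain a factor $f_0^{-(2-p)}$, and this is exponentially large when $f_0$ is exponentially small. Such an inequality is easiest to prove for independent coordinates, where it reduces to a single coordinate; the passage back to $k$-sets costs only a polynomial factor.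

For a random pair $(\alpha,\beta)$ whose two components have the same law, and for $f\ge0$, write $\|f\|_p=(\mathbb Ef(\alpha)^p)^{1/p}$.

\begin{lemma}\label{lem:twopoint}
Let $\varepsilon\in(0,1)$ and $p=2-\varepsilon/14$. Let $(\alpha,\beta)\in\{0,1\}^2$ take the value $(x,y)$ with probability $q_{xy}$, where $q_{01}=q_{10}\ge\frac16$ and $q_{00}\ge\frac\varepsilon3$. Then $\mathbb Ef(\alpha)g(\beta)\le\|f\|_p\|g\|_p$ for all $f,g:\{0,1\}\to[0,\infty)$. The same inequality holds for all $f,g:\{0,1\}^n\to[0,\infty)$ when $(\alpha,\beta)$ consists of $n$ independent copies of the pair.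
\end{lemma}

\begin{proof}
\emph{Correlation.} Put $q=q_{01}$. Both $\alpha$ and $\beta$ have variance $V=(q_{11}+q)(q_{00}+q)\le\frac14$. Using $q_{00}+2q+q_{11}=1$, their covariance is $q_{11}(q_{00}+2q+q_{11})-(q_{11}+q)^2=q_{00}q_{11}-q^2$. The correlation coefficient $\rho$ therefore satisfies
\[
1-\rho=\frac{q(q_{00}+q_{11})+2q^2}V=\frac qV\ge\frac23,\qquad 1+\rho=\frac{2q_{00}q_{11}+q(q_{00}+q_{11})}V\ge4qq_{00}\ge\frac{2\varepsilon}9,
\]
so $|\rho|\le1-\frac{2\varepsilon}9$.

\emph{The left side.} Both values of $\alpha$ have probability at least $\frac16$. The claim is trivial if $f$ or $g$ vanishes identically, so we normalize $\mathbb Ef(\alpha)=\mathbb Eg(\beta)=1$; then $f,g\le6$. Write $f=1+u$, $g=1+w$ and let $\sigma_u^2=\mathbb Eu(\alpha)^2$, $\sigma_w^2=\mathbb Ew(\beta)^2$. A function of mean zero on two points is a multiple of the centered variable, so $\mathbb Ef(\alpha)g(\beta)=1+\mathbb Eu(\alpha)w(\beta)\le1+|\rho|\sigma_u\sigma_w$.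

\emph{The right side.} Put $c=(p-1)6^{p-2}$. The function $z^p-\frac{pc}2(z-1)^2$ is convex on $[0,6]$, since its second derivative $p(p-1)(z^{p-2}-6^{p-2})$ is non-negative there. It lies above its tangent $1+p(z-1)$ at $z=1$, whence $\mathbb Ef(\alpha)^p\ge1+\frac{pc}2\sigma_u^2$. Bernoulli's inequality $(1+z)^{2/p}\ge1+\frac2pz$ gives $\|f\|_p^2\ge1+c\sigma_u^2$, and the same argument gives $\|g\|_p^2\ge1+c\sigma_w^2$. By the Cauchy--Schwarz inequality in $\mathbb R^2$, $\|f\|_p\|g\|_p\ge1+c\sigma_u\sigma_w$. With $\gamma=\varepsilon/14$ and $\ln6<1.8$,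
\[
c=(1-\gamma)6^{-\gamma}\ge(1-\gamma)(1-1.8\gamma)\ge1-2.8\gamma=1-\frac\varepsilon5\ge|\rho| .
\]

\emph{Independent copies.} Use induction on $n$. Write $\alpha=(\alpha',\alpha_n)$, $\beta=(\beta',\beta_n)$, and put $\tilde f(x)=\|f(\cdot,x)\|_p$, $\tilde g(y)=\|g(\cdot,y)\|_p$. Given $(\alpha_n,\beta_n)=(x,y)$, the inequality for $n-1$ copies bounds the conditional expectation of $f(\alpha)g(\beta)$ by $\tilde f(x)\tilde g(y)$. The inequality for one copy gives $\mathbb E\tilde f(\alpha_n)\tilde g(\beta_n)\le\|\tilde f\|_p\|\tilde g\|_p=\|f\|_p\|g\|_p$.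
\end{proof}

A lower bound on $q_{00}$ is needed: if $q_{00}=q_{11}=0$, then $\beta=1-\alpha$, and $f=\mathbf 1_{\{0\}}$, $g=\mathbf 1_{\{1\}}$ give $\mathbb Ef(\alpha)g(\beta)=\frac12>2^{-2/p}=\|f\|_p\|g\|_p$ for every $p<2$.

To return to $k$-sets we use the following fact about multinomial distributions~\cite{CK}: \emph{if $n$ independent trials have outcome probabilities $c_1/n,\dots,c_d/n$ with integers $c_i$, then $(c_1,\dots,c_d)$ is a most likely vector of counts.} Indeed, discard the outcomes with $c_i=0$. For integers $a\ge0$, $b\ge1$ we have $a!/b!\ge b^{a-b}$, because for $a\ge b$ the left side is a product of $a-b$ factors at least $b$, and for $a<b$ its reciprocal is a product of $b-a$ factors at most $b$. So for every other vector $(c_i')$ with sum $n$,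
\[
\frac{\mathbb P(c)}{\mathbb P(c')}=\prod_i\frac{c_i'!}{c_i!}\Big(\frac{c_i}n\Big)^{c_i-c_i'}\ge\prod_in^{c_i'-c_i}=1 .
\]

\begin{lemma}\label{lem:expansion}
Let $\varepsilon k\le\ell\le k-1$ and let $\mathcal F_0,\mathcal F_1,\mathcal F_2$ be cross-union with $x:=f_0>0$. Then $\mu_1+\mu_2\ge Kx$, where $K:=x^{-\varepsilon/14}\big(4(n+1)^3\big)^{-2}$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:layers}(i), every $A\in\mathcal F_0$ has $\mu_1^A(m)\ge\frac12$ or $\mu_2^A(k-\ell-m)\ge\frac12$. One alternative holds for at least half of the sets. So there are $(i,a)\in\{(1,m),(2,k-\ell-m)\}$ and $\mathcal F'\subset\mathcal F_0$ with $|\mathcal F'|\ge|\mathcal F_0|/2$ and $\mu_i^A(a)\ge\frac12$ for all $A\in\mathcal F'$. If $(A,B)$ is a uniformly random pair of $k$-sets with $|A\cap B|=a$, then $A$ is uniform and $B$ is uniform in $L_a(A)$, so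
\begin{equation}\label{eq:quarter}
\mathbb P(A\in\mathcal F',\ B\in\mathcal M_i)\ge x/4 .
\end{equation}

Let $(\alpha,\beta)$ consist of $n$ independent pairs with $q_{11}=\frac an$, $q_{10}=q_{01}=\frac{k-a}n$, $q_{00}=\frac{\ell+a}n$, and view $\alpha,\beta\in\{0,1\}^n$ as subsets of $[n]$. Since $a\le\frac{k-\ell+1}2$ and $n<3k$, we have $q_{01}\ge\frac{k+\ell-1}{2n}\ge\frac k{2n}>\frac16$ and $q_{00}\ge\frac\ell n>\frac\varepsilon3$, so Lemma~\ref{lem:twopoint} applies. There are at most $(n+1)^3$ vectors of counts of the four outcomes, so the most likely one, $(a,k-a,k-a,\ell+a)$, has probability at least $(n+1)^{-3}$. Given these counts, $(\alpha,\beta)$ is distributed as $(A,B)$. Also, given $|\alpha|=k$, the set $\alpha$ is a uniform $k$-set, so $\mathbb P(\alpha\in\mathcal F')\le x$, and in the same way $\mathbb P(\beta\in\mathcal M_i)\le\mu_i$. Lemma~\ref{lem:twopoint} for the two indicator functions and \eqref{eq:quarter} give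
\[
\frac x{4(n+1)^3}\le\mathbb P(\alpha\in\mathcal F',\ \beta\in\mathcal M_i)\le x^{1/p}\mu_i^{1/p}.
\]
Raising to the power $p$ yields $\mu_i\ge x^{p-1}(4(n+1)^3)^{-p}\ge Kx$, because $p-1=1-\varepsilon/14$ and $p<2$.
\end{proof}

\section{The upper bound for three families}\label{sec:upper}

The conflict found in Section~\ref{sec:layers} arose between two \emph{adjacent} sets of $\mathcal F_0$. Shifting lets us assume that such sets are present. For $i<j$ and $\mathcal F\subset\binom{[n]}k$, the \emph{shift} $S_{ij}(\mathcal F)$ is obtained by replacing each $F\in\mathcal F$ with $j\in F$, $i\notin F$ by $(F\setminus\{j\})\cup\{i\}$, unless this set already belongs to $\mathcal F$; all other sets stay. The shift preserves $|\mathcal F|$.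

\begin{lemma}\label{lem:shift}
If $\mathcal F_0,\dots,\mathcal F_s$ are cross-union, so are $S_{ij}(\mathcal F_0),\dots,S_{ij}(\mathcal F_s)$.
\end{lemma}

\begin{proof}
Suppose that $G_\lambda\in S_{ij}(\mathcal F_\lambda)$, $0\le\lambda\le s$, cover $[n]$. The set $R=\{\lambda:G_\lambda\notin\mathcal F_\lambda\}$ is non-empty. For $\lambda\in R$ we have $i\in G_\lambda$, $j\notin G_\lambda$ and $G_\lambda':=(G_\lambda\setminus\{i\})\cup\{j\}\in\mathcal F_\lambda$. Replace $G_\lambda$ by $G'_\lambda$ for all $\lambda\in R$. The new sets belong to the original families, and their union contains $[n]\setminus\{i\}$; so it misses $i$, and no $G_\lambda$ with $\lambda\notin R$ contains $i$. Some $G_\kappa$ contains $j$; then $\kappa\notin R$ and $i\notin G_\kappa$. Such a set lies in $S_{ij}(\mathcal F_\kappa)$ only if it was not moved, which means that $(G_\kappa\setminus\{j\})\cup\{i\}\in\mathcal F_\kappa$. Use this set in place of $G_\kappa$. Now $i$ is covered, $j$ is covered by any $G'_\lambda$ with $\lambda\in R$, and we have a cover of $[n]$ by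 sets of the original families, a contradiction.
\end{proof}

A shift that changes some family lowers the sum of all elements of all sets, so repeated simultaneous shifting ends with families that are fixed by every $S_{ij}$. Such a family $\mathcal F$ is \emph{shifted}: if $\{a_1<\dots<a_k\}\in\mathcal F$ and $b_1<\dots<b_k$ satisfy $b_\lambda\le a_\lambda$ for all $\lambda$, then $\{b_1,\dots,b_k\}\in\mathcal F$. To see this, replace $a_1$ by $b_1$, then $a_2$ by $b_2$, and so on; each step stays in $\mathcal F$. In particular, if some set of $\mathcal F$ has an element at least $y\ge k$, then $[k-1]\cup\{y'\}\in\mathcal F$ for all $k\le y'\le y$.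

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
By Proposition~\ref{prop:lower} it suffices to prove that the total is at most $2N-S+c^*$. Let $r=1-\varepsilon/2$ and choose $k_0$ so that for all $k\ge k_0$
\begin{equation}\label{eq:k0}
\varepsilon k\ge8\qquad\text{and}\qquad\Big(\frac{36k^2}\varepsilon r^{\varepsilon k/8-1}\Big)^{-\varepsilon/14}(108k^3)^{-2}>1+\frac{64k}{\varepsilon^4};
\end{equation}
this is possible since the left side of the second inequality grows exponentially in $k$. Suppose that non-empty cross-union families have total larger than $2N-S+c^*$. We may assume that they are shifted and that $\mathcal F_0$ is a smallest one. By \eqref{eq:total},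
\begin{equation}\label{eq:assume}
|\mathcal F_0|-\Delta>c^* .
\end{equation}
Let $x=f_0$. The deficit satisfies $N(\sum_j\mu_j-1)<S$.

\emph{Step 1: $x$ is exponentially small.} Lemma~\ref{lem:circle} gives $\sum_j\mu_j\ge1$, so $3x\le\sum_jf_j\le2$ and $1-x\ge\frac13$; here we use that $\mathcal F_0$ is smallest. The same lemma then gives $\frac x{3kn}\le\sum_j\mu_j-1<\frac SN$. With $n<3k$ and Lemma~\ref{lem:decay},
\[
x<3kn\frac SN\le\frac{36k^2}\varepsilon r^{\varepsilon k/8-1}.
\]

\emph{Step 2: the excess is small compared with $h(m)$.} Since $4(n+1)^3\le108k^3$, Step~1 and \eqref{eq:k0} show that the number $K$ of Lemma~\ref{lem:expansion} satisfies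
\begin{equation}\label{eq:K}
K-1>64k/\varepsilon^4 .
\end{equation}
That lemma and \eqref{eq:assume} give $K|\mathcal F_0|\le|\mathcal M_1|+|\mathcal M_2|=S+\Delta<S+|\mathcal F_0|$. Hence, by Lemma~\ref{lem:decay},
\[
\Delta<|\mathcal F_0|<\frac S{K-1}\le\frac{4h(m)}{\varepsilon(K-1)} .
\]

\emph{Step 3: structure of the central layers.} Let $a=m$ if $k-\ell=2m+1$ and $a=m-1$ if $k-\ell=2m$; in the second case $m\ge1$, because $\ell<k$. Then $0\le a<m+1$ and $a+(m+1)=k-\ell$. As $\ell\ge8$, we have $m+1\le a_1$, so Lemma~\ref{lem:decay} gives $h(a)\le h(m)\le rh(m+1)$ and $h(m+1)-h(a)\ge\frac\varepsilon2h(m+1)$. Put $\delta=\frac8{\varepsilon^2(K-1)}$. By Step~2, $\Delta/(h(m+1)-h(a))\le\delta$, and Lemma~\ref{lem:layers}(iii) shows that for every $C\in\mathcal F_0$ and $i=1,2$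
\begin{align}
|\mathcal M_i\cap L_{m+1}(C)|&\le\delta h(m+1),\label{eq:up}\\
|\mathcal F_i\cap L_m(C)|&\le\delta h(m)\le\delta h(m+1)\qquad\text{if $k-\ell$ is odd}.\label{eq:down}
\end{align}
By \eqref{eq:K}, $2\delta<\frac{\varepsilon^2}{4k}$. So we reach a contradiction as soon as we find a family $\mathcal X$ with
\begin{equation}\label{eq:goal}
\frac{\varepsilon^2}{4k}h(m+1)\le|\mathcal X|\le2\delta h(m+1).
\end{equation}
Let $Z=[k-1]$, $A=Z\cup\{k\}$, $A'=Z\cup\{k+1\}$ and $A''=Z\cup\{k+2\}$. All families defined below consist of $k$-sets $B$ with $|B\cap Z|=m$. Note that $\binom{k-1}m\big/\binom k{m+1}=\frac{m+1}k\ge\frac1k$ and $\frac\ell{k+\ell}\ge\frac\varepsilon2$.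

\emph{Step 4: $k-\ell=2m+1$.} By \eqref{eq:assume} and $\Delta\ge0$ we have $|\mathcal F_0|\ge2$. So some set of $\mathcal F_0$ has an element at least $k+1$, and $A,A'\in\mathcal F_0$. Let $\mathcal X$ be defined by $k\in B$, $k+1\notin B$. Then $\mathcal X\subset L_{m+1}(A)\cap L_m(A')$. By \eqref{eq:up} for $A$ and \eqref{eq:down} for $A'$, each of $\mathcal X\cap\mathcal M_1$ and $\mathcal X\cap\mathcal F_1$ has at most $\delta h(m+1)$ sets. On the other hand,
\[
\frac{|\mathcal X|}{h(m+1)}=\frac{\binom{k-1}m\binom{k+\ell-1}{k-m-1}}{\binom k{m+1}\binom{k+\ell}{k-m-1}}=\frac{m+1}k\cdot\frac{\ell+m+1}{k+\ell}\ge\frac\varepsilon{2k}\ge\frac{\varepsilon^2}{4k}.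
\]
This is \eqref{eq:goal}.

\emph{Step 5: $k-\ell=2m$.} By \eqref{eq:assume} we have $|\mathcal F_0|>k+1$, so $\mathcal F_0\not\subset\binom{[k+1]}k$ and $A,A',A''\in\mathcal F_0$. Now \eqref{eq:down} is not available, and a substitute has to be built from two sets of $\mathcal F_0$. The set $A'$ decides how the free middle layer of $A$ is split: sets that contain $k+1$ are mostly present, so their partners, which avoid $k+1$, are mostly missing. The set $A''$ makes the same demand with $k+2$, and the two demands conflict. Define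
\[
\mathcal Q':\ k\notin B,\ k+1\in B;\qquad\mathcal Q'':\ k\notin B,\ k+2\in B;\qquad\mathcal R:\ k\notin B,\ k+1\notin B .
\]
Since $\mathcal Q'\subset L_{m+1}(A')$ and $\mathcal Q''\subset L_{m+1}(A'')$, inequality \eqref{eq:up} shows that $\mathcal Q'\cap\mathcal M_2$ and $\mathcal Q''\cap\mathcal M_1$ have at most $\delta h(m+1)$ sets each.

A set $B\in\mathcal R$ has $k-m$ of the $k+\ell=2(k-m)$ points outside $A$. Let $\varphi(B)=(B\cap Z)\cup\big([n]\setminus(A\cup B)\big)$. This is a $k$-set that meets $Z$ in $m$ points, avoids $k$ and contains $k+1$, so $\varphi(B)\in\mathcal Q'$. The map $\varphi$ is injective, since $B$ is recovered from $\varphi(B)$ by the same formula, and $A\cup B\cup\varphi(B)=[n]$. As $A\in\mathcal F_0$, the map $\varphi$ sends $\mathcal R\cap\mathcal F_1$ into $\mathcal Q'\cap\mathcal M_2$. Hence $|\mathcal R\cap\mathcal F_1|\le\delta h(m+1)$.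

Let $\mathcal X=\mathcal R\cap\mathcal Q''$. Then $|\mathcal X|\le|\mathcal R\cap\mathcal F_1|+|\mathcal Q''\cap\mathcal M_1|\le2\delta h(m+1)$. The sets of $\mathcal X$ avoid $k$ and $k+1$ and contain $k+2$, so
\[
\frac{|\mathcal X|}{h(m+1)}=\frac{\binom{k-1}m\binom{k+\ell-2}{k-m-1}}{\binom k{m+1}\binom{k+\ell}{k-m-1}}=\frac{m+1}k\cdot\frac{(\ell+m+1)(\ell+m)}{(k+\ell)(k+\ell-1)}\ge\frac1k\Big(\frac\ell{k+\ell}\Big)^2\ge\frac{\varepsilon^2}{4k}.
\]
This is \eqref{eq:goal} again, and the proof is complete.
\end{proof}

\section{Limits of the results}\label{sec:limits}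

\begin{remark}[The hypotheses of Theorem~\ref{thm:exact}]\label{rem:hyp}
The size condition on $k$ cannot be dropped: for $k=6$, $\ell=5$ the stated value has deficit $923$, while $\mathrm I$ has deficit $728$ (Section~\ref{sec:threshold}). A lower bound on $\ell$ is needed as well. Let $\ell=1$ and $k\to\infty$. By \eqref{eq:pair}, $h(k-1-a)/h(a)=(k-a)/(a+1)$, which is $1+o(1)$ uniformly for $|a-\frac{k-1}2|\le k^{2/3}$. By \eqref{eq:gap} the mean $k^2/n$ is within $1$ of $\frac{k-1}2$, so by \eqref{eq:hoeffding} these layers contain $(1-o(1))N$ sets. Hence $S\ge(1-o(1))N$ and $2N-S+c^*\le(1+o(1))N$, while $\mathrm I=(2-\frac{k-1}{2k+1})N>\frac32N$.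
\end{remark}

\begin{remark}[Four or more families]\label{rem:four}
For $s\ge3$ we claim no exact formula, and the balanced system used for Theorem~\ref{thm:range} need not be optimal. Let $s=3$ and $\ell=k-1$, so $n=4k-1$ and $t=2$. The balanced system $\mathcal T(k;1,1,0)$ has total $1+3N-2\binom{3k-1}k$. Lemma~\ref{lem:threshold} also allows $\mathcal T(k+1;1,1,1)$, whose total is $k+1+3N-3\binom{3k-2}k$. This is larger, because
\[
3\binom{3k-2}k=\frac{6k-3}{3k-1}\binom{3k-1}k<2\binom{3k-1}k .
\]
\end{remark}

\begin{thebibliography}{9}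

\bibitem{CKLT} Stijn Cambie, Jaehoon Kim, Hong Liu and Tuan Tran, A proof of Frankl's conjecture on cross-union families, arXiv:2202.10365 (2022).

\bibitem{CK} Csisz\'ar and K\"orner.

\bibitem{HM} Hilton and Milner, Quart. J. Math. 18 (1967).

\bibitem{Hoeffding} Hoeffding (1963).

\end{thebibliography}
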